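\title{Non-affine 2-local isometries of $L^1$-spaces}

\begin{abstract}
For a normed space $X$, let $\mathcal{TL}(X)$ be the class of maps $X\to X$ that agree on every pair of points with some surjective isometry of $X$. Surjective isometries are affine by the Mazur--Ulam theorem, and one may ask whether every map in $\mathcal{TL}(X)$ is affine when $X$ is a separable Banach space. We show that the answer is no, by an explicit map on $L^1[0,1]$. We also show that $\mathcal{TL}(L^1[0,1])$ consists of the isometries that preserve full support of differences, and that, for a real or complex space $L^1(\mu)$, every map in $\mathcal{TL}(L^1(\mu))$ is affine if and only if $L^1(\mu)$ is isometrically isomorphic to some $\ell^1(\Gamma)$.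
\end{abstract}

\section{Introduction}

Let $X$ be a normed space over $\mathbb K\in\{\mathbb R,\mathbb C\}$. An \emph{isometry} is a map that preserves distances; it is not assumed to be linear or surjective. A map $\Phi$ is \emph{affine} if $\Phi-\Phi(0)$ is real-linear, also when $\mathbb K=\mathbb C$. The Mazur--Ulam theorem states that every surjective isometry between normed spaces is affine. Without surjectivity this fails (Example~\ref{ex:ellone}).

Let $\mathcal{TL}(X)$ be the class of maps $\Phi\colon X\to X$ with the following property: for all $a,b\in X$ there is a surjective isometry $\Phi_{a,b}\colon X\to X$ such that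
\[
\Phi_{a,b}(a)=\Phi(a),\qquad \Phi_{a,b}(b)=\Phi(b).
\]
Every such $\Phi$ is an isometry, since $\|\Phi(a)-\Phi(b)\|=\|\Phi_{a,b}(a)-\Phi_{a,b}(b)\|=\|a-b\|$, but it need not be surjective. The class $\mathcal{TL}(X)$ measures how much of the Mazur--Ulam theorem survives when surjectivity is replaced by what two points can detect of it. There is no formal reason for $\Phi$ to be affine: being affine is a condition on three points, such as $a$, $b$ and their midpoint, while the witness $\Phi_{a,b}$ may change from pair to pair. Two facts are known.
\begin{itemize}
\item[(K1)] If the real linear span of the extreme points of the closed unit ball of $X$ is dense in $X$, then every map in $\mathcal{TL}(X)$ is affine.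
\item[(K2)] If $X$ is an ultrapower of the real space $L^1[0,1]$ with respect to a free ultrafilter on $\mathbb N$, a nonseparable Banach space, then $\mathcal{TL}(X)$ contains a non-affine map.
\end{itemize}
Fact (K1) covers finite-dimensional spaces, where the ball is the convex hull of its extreme points, and strictly convex spaces, where every unit vector is extreme. The following question is posed in \cite{Mori}.

\medskip
\noindent\textbf{Question.} \emph{Is every map in $\mathcal{TL}(X)$ affine whenever $X$ is a separable Banach space?}
\medskip

Since the space in (K2) is obtained by enlarging a separable space to a nonseparable one, one might guess that a counterexample needs this extra room and that the answer is yes. In fact no enlargement is needed.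

Throughout, $I=[0,1]$, $m$ is Lebesgue measure, and $L^1(\mu;\mathbb K)$ is the space of $\mathbb K$-valued $\mu$-integrable functions. A function $h\in L^1(\mu;\mathbb K)$ has \emph{full support} if $\{h=0\}$ is a null set. An \emph{atom} of $\mu$ is a measurable set $A$ with $\mu(A)>0$ such that every measurable $B\subset A$ satisfies $\mu(B)=0$ or $\mu(A\setminus B)=0$.

\begin{theorem}\label{thm:A}
Let $X=L^1(I;\mathbb R)$. Then $\mathcal{TL}(X)$ contains a non-affine map.
\end{theorem}

Since $L^1(I;\mathbb R)$ is a separable Banach space, the Question has a negative answer. This agrees with (K1), because the unit ball of $L^1(I;\mathbb K)$ has no extreme points: if $\|f\|=1$, choose $s$ with $\int_0^s|f|\,dm=\frac12$, and $f$ is the midpoint of the distinct unit vectors $2f\mathbf 1_{[0,s]}$ and $2f\mathbf 1_{(s,1]}$. Theorem~\ref{thm:A} comes from a complete description of the class.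

\begin{theorem}\label{thm:B}
Let $X=L^1(I;\mathbb K)$. A map $\Phi\colon X\to X$ is in $\mathcal{TL}(X)$ if and only if $\Phi$ is an isometry and, for all $a,b\in X$, the function $\Phi(a)-\Phi(b)$ has full support exactly when $a-b$ does.
\end{theorem}

Among all $L^1$-spaces, only the sequence spaces escape.

\begin{theorem}\label{thm:C}
Let $\mu$ be any measure and $X=L^1(\mu;\mathbb K)$. Every map in $\mathcal{TL}(X)$ is affine if and only if $X$ is isometrically isomorphic to $\ell^1(\Gamma;\mathbb K)$ for some set $\Gamma$. In particular, among the separable spaces $L^1(\mu;\mathbb K)$, affineness fails exactly when some measurable set of finite positive measure contains no atom of $\mu$.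
\end{theorem}

For $\mu=m$ the last assertion shows that the complex space $L^1[0,1]$, like the real one, carries non-affine maps in $\mathcal{TL}$. The words ``finite measure'' cannot be dropped: the measure equal to $\infty$ on the sets with $m(A)>0$ and to $0$ on the others has no atoms, and its $L^1$-space is $\{0\}=\ell^1(\emptyset;\mathbb K)$.

Section~\ref{sec:orbits} restates membership in $\mathcal{TL}(X)$ as a condition on orbits of the linear isometry group. Section~\ref{sec:two} computes these orbits for $L^1[0,1]$, Section~\ref{sec:example} builds the counterexample, and Section~\ref{sec:general} treats general measures and complex scalars.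

\section{Differences and orbits}\label{sec:orbits}

Let $G(X)$ be the group of surjective real-linear isometries of $X$. Translations are surjective isometries, so one of the two interpolation conditions in the definition of $\mathcal{TL}(X)$ costs nothing, and a single condition on the difference remains.

\begin{lemma}\label{lem:orbit}
A map $\Phi\colon X\to X$ is in $\mathcal{TL}(X)$ if and only if for all $a,b\in X$ there is $T\in G(X)$ with $T(b-a)=\Phi(b)-\Phi(a)$.
\end{lemma}

\begin{proof}
Let $\Phi\in\mathcal{TL}(X)$. By the Mazur--Ulam theorem, $\Phi_{a,b}=T+c$ with $T\in G(X)$ and $c\in X$, so $\Phi(b)-\Phi(a)=T(b-a)$. Conversely, given $T$, the map $x\mapsto T(x-a)+\Phi(a)$ is a surjective isometry that sends $a$ to $\Phi(a)$ and $b$ to $\Phi(b)$.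
\end{proof}

Thus $\Phi\in\mathcal{TL}(X)$ means that $\Phi(b)-\Phi(a)$ always lies in the $G(X)$-orbit of $b-a$. Orbits are contained in spheres about $0$, and the fewer orbits a sphere has, the more isometries pass the test. A counterexample therefore needs two things, neither of which concerns the size of $X$: non-affine isometries of $X$ into itself, and few enough orbits that one of them passes. Each of the next two examples has only one of these.

\begin{example}[One orbit, but no non-affine isometry]\label{ex:hilbert}
Let $X$ be a Hilbert space, with $\langle\cdot,\cdot\rangle$ the real part of the inner product. If $\|h\|=\|k\|$ and $v=h-k\ne0$, then $2\langle h,v\rangle=\|v\|^2$, so the reflection $x\mapsto x-2\langle x,v\rangle v/\|v\|^2$ sends $h$ to $k$. Each sphere is one orbit, and $\mathcal{TL}(X)$ consists of all isometries, including non-surjective ones such as the shift on $\ell^2$. But an isometry $\Phi$ with $\Phi(0)=0$ preserves $\langle a,b\rangle=\frac12(\|a\|^2+\|b\|^2-\|a-b\|^2)$. Hence, for real $s,t$, expanding $\|\Phi(sa+tb)-s\Phi(a)-t\Phi(b)\|^2$ gives the same number as expanding $\|(sa+tb)-sa-tb\|^2=0$, and $\Phi$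 is real-linear.
\end{example}

\begin{example}[A non-affine isometry, but too many orbits]\label{ex:ellone}
The functions $t\mapsto\max(t,0)$ and $t\mapsto\min(t,0)$ are nondecreasing and their sum is $t$. For $s<t$ their increments are nonnegative and add up to $t-s$, so
\[
D(x)=\bigl(\max(x_1,0),\min(x_1,0),\max(x_2,0),\min(x_2,0),\dots\bigr)
\]
is an isometry of the real space $\ell^1$. It is not affine, because $D(e_1)+D(-e_1)=e_1-e_2\neq0=2D(0)$.

To test $D$ we use extreme points, which every $T\in G(X)$ permutes. For $\Gamma\neq\emptyset$, the extreme points of the unit ball of $\ell^1(\Gamma;\mathbb K)$ are the vectors $\lambda e_\gamma$ with $|\lambda|=1$. Indeed, if $\lambda e_\gamma=\frac12(u+v)$ with $u,v$ in the ball, the $\gamma$-th coordinate forces $u_\gamma=v_\gamma=\lambda$, and then the other coordinates vanish. Any other unit vector $x$ has a coordinate with $0<|x_\gamma|<1$, and it is the convex combination with weights $|x_\gamma|$ and $1-|x_\gamma|$ of the normalizations of $x_\gamma e_\gamma$ and $x-x_\gamma e_\gamma$. Now $e_1-(-e_1)=2e_1$ is a multiple of an extreme point and $D(e_1)-D(-e_1)=e_1+e_2$ is not, so $D\notin\mathcal{TL}(\ell^1)$.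 The map $D$ splits one coordinate into two, and the group $G(\ell^1)$ detects this.
\end{example}

In $L^1[0,1]$ a set can be split in two without changing its measure-theoretic type. We show first that the group then detects very little, and then adjust $D$ to respect what it does detect.

\section{The two orbits on the sphere of $L^1[0,1]$}\label{sec:two}

To move a function $h$ to a function $k$ we must move the mass distribution $|h|\,dm$ to $|k|\,dm$ and correct the values by a weight. The first lemma does the bookkeeping and holds on any measure space.

\begin{lemma}\label{lem:weighted}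
Let $(\Omega,\nu)$ be a measure space, let $\Omega_1,\Omega_2\subset\Omega$ be measurable sets with null complements, and let $\tilde h\colon\Omega_1\to\mathbb K\setminus\{0\}$ and $\tilde k\colon\Omega_2\to\mathbb K\setminus\{0\}$ be integrable. Let $\tau\colon\Omega_1\to\Omega_2$ be a bijection, measurable in both directions, that carries the measure $|\tilde h|\,d\nu$ to $|\tilde k|\,d\nu$. Then
\[
Tu=\tilde k\cdot\bigl((u/\tilde h)\circ\tau^{-1}\bigr)
\]
defines a surjective $\mathbb K$-linear isometry of $L^1(\nu;\mathbb K)$, and $T(\tilde h\mathbf 1_A)=\tilde k\mathbf 1_{\tau(A)}$ for every measurable $A\subset\Omega_1$.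
\end{lemma}

\begin{proof}
For a measurable function $u$ on $\Omega_1$, the change of variables $\tau$ gives
\[
\int_{\Omega_2}|Tu|\,d\nu=\int_{\Omega_2}\bigl(|u/\tilde h|\circ\tau^{-1}\bigr)\,|\tilde k|\,d\nu=\int_{\Omega_1}|u/\tilde h|\,|\tilde h|\,d\nu=\int_{\Omega_1}|u|\,d\nu .
\]
The formula for $T$ is linear in $u$, so this identity, applied to the difference of two representatives, shows that $T$ is well defined on classes; it also shows that $T$ is isometric. The map $v\mapsto\tilde h\cdot((v/\tilde k)\circ\tau)$ has the same form and inverts $T$. The last assertion holds because $\mathbf 1_A\circ\tau^{-1}=\mathbf 1_{\tau(A)}$.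
\end{proof}

The map $\tau$ comes from descriptive set theory. A \emph{standard Borel space} is a measurable space isomorphic to a Polish space with its Borel $\sigma$-algebra; a Borel subset of a standard Borel space is again one. The isomorphism theorem for measures \cite[Theorem~17.41]{Kechris} states: if $\nu$ is a Borel probability measure on a standard Borel space $\Omega$ with $\nu(\{x\})=0$ for all $x$, then some Borel isomorphism $\Omega\to I$ carries $\nu$ to $m$. After normalizing and composing two such isomorphisms we get the form we use:
\begin{itemize}
\item[(Iso)] two finite Borel measures on standard Borel spaces that vanish on points and have the same positive total mass are carried to each other by a Borel isomorphism.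
\end{itemize}

\begin{lemma}\label{lem:transitive}
Let $\nu$ be a Borel probability measure that vanishes on points on a standard Borel space $\Omega$, for instance $m$ on $I$. Let $h,k\in L^1(\nu;\mathbb K)\setminus\{0\}$ satisfy $\|h\|=\|k\|$, and suppose that both have full support or neither has. Then there is a surjective $\mathbb K$-linear isometry $T$ of $L^1(\nu;\mathbb K)$ with $Th=k$.
\end{lemma}

\begin{proof}
Fix Borel representatives and put $A=\{h\neq0\}$, $B=\{k\neq0\}$. The measures $|h|\,d\nu$ on $A$ and $|k|\,d\nu$ on $B$ vanish on points and have total mass $\|h\|=\|k\|>0$. By (Iso), a Borel isomorphism $\tau_1\colon A\to B$ carries the first to the second.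

If both functions have full support, apply Lemma~\ref{lem:weighted} with $\Omega_1=A$, $\Omega_2=B$, $\tilde h=h$, $\tilde k=k$, $\tau=\tau_1$.

If neither has, the complements $A^c$ and $B^c$ have positive measure and must be matched as well. Their measures may differ, and the weight absorbs the difference: let $\tilde h=h$ on $A$ and $\tilde h=1/\nu(A^c)$ on $A^c$, and let $\tilde k=k$ on $B$ and $\tilde k=1/\nu(B^c)$ on $B^c$. The measures $|\tilde h|\,d\nu$ on $A^c$ and $|\tilde k|\,d\nu$ on $B^c$ are probability measures that vanish on points, so (Iso) gives a Borel isomorphism $\tau_2\colon A^c\to B^c$ between them. Apply Lemma~\ref{lem:weighted} with $\Omega_1=\Omega_2=\Omega$ and $\tau$ equal to $\tau_1$ on $A$ and to $\tau_2$ on $A^c$.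

In both cases $\tau(A)=B$, so $Th=T(\tilde h\mathbf 1_A)=\tilde k\mathbf 1_B=k$.
\end{proof}

The absence of point masses enters through (Iso). With point masses the lemma fails: on three points of mass $\frac13$, the functions $(2,0,0)$ and $(1,1,0)$ have equal norms and neither has full support, but only the first is a multiple of an extreme point. The hypothesis on supports is also necessary. To see this we express full support through the norm and the real-linear structure alone, by way of disjointness.

\begin{lemma}\label{lem:disjoint}
Let $\mu$ be a finite measure and $X=L^1(\mu;\mathbb K)$. For $u,v\in X$,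
\begin{equation}\label{eq:disjoint}
uv=0\ \text{a.e.}\iff\|u+v\|+\|u-v\|=2(\|u\|+\|v\|).
\end{equation}
If $T\in G(X)$, then $Tu$ has full support if and only if $u$ does.
\end{lemma}

\begin{proof}
For scalars, $|\alpha+\beta|+|\alpha-\beta|\le2(|\alpha|+|\beta|)$, with equality if $\alpha\beta=0$. Conversely, equality forces $|\alpha\pm\beta|=|\alpha|+|\beta|$ for both signs. Squaring gives $\pm\operatorname{Re}\alpha\bar\beta=|\alpha\beta|$ for both signs, so $\alpha\beta=0$. Thus $2(|u|+|v|)-|u+v|-|u-v|$ is nonnegative and vanishes exactly on $\{uv=0\}$. Its integral is zero if and only if it vanishes a.e., which is \eqref{eq:disjoint}.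

A function $u$ fails to have full support if and only if $uv=0$ a.e.\ for some $v\ne0$ in $X$: if $\mu\{u=0\}>0$, take $v=\mathbf 1_{\{u=0\}}$; if such a $v$ exists, then $u=0$ a.e.\ on the set $\{v\ne0\}$ of positive measure. The right side of \eqref{eq:disjoint} is invariant under $T$ and $T^{-1}$, and both maps send nonzero vectors to nonzero vectors. So the existence of such a $v$ is invariant too.
\end{proof}

By Lemmas~\ref{lem:transitive} and~\ref{lem:disjoint}, each sphere of positive radius about $0$ in $L^1(I;\mathbb K)$ consists of exactly two orbits: the functions with full support and those without.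

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\Phi\in\mathcal{TL}(X)$. Then $\Phi$ is an isometry, $\Phi(b)-\Phi(a)=T(b-a)$ for some $T\in G(X)$ by Lemma~\ref{lem:orbit}, and $T$ preserves full support in both directions by Lemma~\ref{lem:disjoint}. Conversely, let $\Phi$ be an isometry with the stated property. If $a\neq b$, Lemma~\ref{lem:transitive} applies to $h=b-a$ and $k=\Phi(b)-\Phi(a)$ and gives $T\in G(X)$ with $Th=k$; if $a=b$, take $T=\mathrm{id}$. Lemma~\ref{lem:orbit} gives $\Phi\in\mathcal{TL}(X)$.
\end{proof}

\section{The counterexample on $L^1[0,1]$}\label{sec:example}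

By Theorem~\ref{thm:B} we need a non-affine isometry of $L^1(I;\mathbb R)$ that preserves full support of differences. The idea is visible for a single real number $t$ mapped to a function on two points of mass $\frac12$, that is, to a pair $(p(t),q(t))$ in $\mathbb R^2$ with the norm $\frac12(|\xi|+|\zeta|)$. On pairs with nonnegative entries this norm is the average of the entries. So if $p$ and $q$ are nondecreasing with average $t$, the curve is isometric, however it bends. If $p$ and $q$ are \emph{strictly} increasing, then the difference of two distinct points of the curve vanishes at neither of the two points: it has full support. Writing $p(t)=t+\eta(t)$ and $q(t)=t-\eta(t)$ takes care of the average.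

\begin{lemma}\label{lem:pq}
Let $\eta\colon\mathbb R\to\mathbb R$ satisfy $\eta(0)=0$ and $|\eta(t)-\eta(s)|\le|t-s|$ for all $s,t$, and put $p(t)=t+\eta(t)$, $q(t)=t-\eta(t)$. Then
\begin{equation}\label{eq:pq}
\tfrac12|p(t)-p(s)|+\tfrac12|q(t)-q(s)|=|t-s|\qquad(s,t\in\mathbb R).
\end{equation}
If $|\eta(t)-\eta(s)|<|t-s|$ whenever $s\ne t$, then $p$ and $q$ are injective.
\end{lemma}

\begin{proof}
For $s<t$, the numbers $p(t)-p(s)$ and $q(t)-q(s)$ equal $(t-s)\pm(\eta(t)-\eta(s))$. They are nonnegative with sum $2(t-s)$, and they are positive under the strict inequality.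
\end{proof}

Now apply the curve at every point of $I$. This produces two functions $p\circ f$ and $q\circ f$ on two copies of $I$, and the two copies fit into the two halves of $I$. For $f\in L^1(I;\mathbb R)$ put
\[
\Phi_\eta(f)(x)=
\begin{cases}
p(f(2x)), & 0\le x<\frac12,\\[2pt]
q(f(2x-1)), & \frac12\le x\le1 .
\end{cases}
\]
This function is measurable because $p$ and $q$ are continuous. Substituting $y=2x$ and $y=2x-1$ and using \eqref{eq:pq},
\begin{equation}\label{eq:iso}
\int_I|\Phi_\eta(f)-\Phi_\eta(g)|\,dm=\int_I\bigl(\tfrac12|p(f)-p(g)|+\tfrac12|q(f)-q(g)|\bigr)\,dm=\|f-g\| .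
\end{equation}
Since $\Phi_\eta(0)=0$, the case $g=0$ shows that $\Phi_\eta(f)$ is integrable, and the case $f=g$ a.e.\ shows that $\Phi_\eta$ is well defined on classes. So $\Phi_\eta$ is an isometry of $L^1(I;\mathbb R)$.

The choice $\eta=0$ gives a linear map. The choice $\eta(t)=|t|$ gives $p(t)=2\max(t,0)$ and $q(t)=2\min(t,0)$, the analogue of the map $D$ of Example~\ref{ex:ellone}. It fails the test of Theorem~\ref{thm:B}: the difference $\mathbf 1-0$ has full support, but $\Phi_\eta(\mathbf 1)-\Phi_\eta(0)$ vanishes on $[\frac12,1]$, because $q$ is constant on $[0,\infty)$. Halfway between these two choices the bend remains and the flat pieces disappear.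

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $\eta(t)=\frac12|t|$ and $\Phi=\Phi_\eta$; explicitly,
\[
\Phi(f)(x)=
\begin{cases}
f(2x)+\frac12|f(2x)|, & 0\le x<\frac12,\\[2pt]
f(2x-1)-\frac12|f(2x-1)|, & \frac12\le x\le1 .
\end{cases}
\]
By \eqref{eq:iso}, $\Phi$ is an isometry. Since $|\eta(t)-\eta(s)|\le\frac12|t-s|$, both $p$ and $q$ are injective by Lemma~\ref{lem:pq}. Hence $\{\Phi(f)=\Phi(g)\}$ consists of two copies of $\{f=g\}$ scaled by $\frac12$, one in each half of $I$, and
\[
m\{\Phi(f)=\Phi(g)\}=\tfrac12\,m\{f=g\}+\tfrac12\,m\{f=g\}=m\{f=g\}.
\]
So $\Phi(f)-\Phi(g)$ has full support exactly when $f-g$ does, and $\Phi\in\mathcal{TL}(X)$ by Theorem~\ref{thm:B}.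

An affine map preserves midpoints. The function $\Phi(\mathbf 1)$ equals $\frac32$ on the left half and $\frac12$ on the right half, and $\Phi(-\mathbf 1)$ equals $-\frac12$ and $-\frac32$ there. So $\Phi(\mathbf 1)+\Phi(-\mathbf 1)$ equals $1$ on the left half and $-1$ on the right half, whereas $2\Phi(0)=0$. Thus $\Phi$ is not affine.
\end{proof}

\begin{remark}
The corner of $|t|$ plays no role. Any nonlinear $\eta$ with $\eta(0)=0$ and the strict inequality of Lemma~\ref{lem:pq}, for instance $\eta(t)=\frac12(1-\cos t)$, gives a non-affine $\Phi_\eta\in\mathcal{TL}(X)$: membership is proved as above, and if $\Phi_\eta$ were affine, the value $t+\eta(t)$ of $\Phi_\eta(t\mathbf 1)$ on the left half would be linear in $t$.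
\end{remark}

\section{General $L^1$-spaces}\label{sec:general}

Maharam's theorem reduces Theorem~\ref{thm:C} to two kinds of building blocks, atoms and cubes $I^\kappa$. We show that a space built from atoms alone is rigid, that each cube carries a counterexample, and that a counterexample on one summand extends to the whole space. We use freely that a surjective real-linear isometry $J\colon X\to X'$ turns $\mathcal{TL}(X)$ into $\mathcal{TL}(X')$ by $\Phi\mapsto J\Phi J^{-1}$, and that this correspondence preserves affineness.

\subsection{Atoms: the spaces $\ell^1(\Gamma;\mathbb K)$}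

The real span of the extreme points found in Example~\ref{ex:ellone} contains all finitely supported vectors, so the next proposition is a case of (K1). The direct proof is short, and it shows how atoms prevent the splitting used in Section~\ref{sec:example}.

\begin{proposition}\label{prop:ellone}
Every map in $\mathcal{TL}(\ell^1(\Gamma;\mathbb K))$ is affine.
\end{proposition}

\begin{proof}
Let $X=\ell^1(\Gamma;\mathbb K)$ with $\Gamma\neq\emptyset$, since otherwise $X=\{0\}$. Let $\Phi\in\mathcal{TL}(X)$. By Lemma~\ref{lem:orbit}, $\Phi-\Phi(0)\in\mathcal{TL}(X)$, so we may assume $\Phi(0)=0$. Call a vector \emph{axial} if it lies in $\mathbb Ke_\gamma$ for some $\gamma$. The axial vectors are the real multiples of extreme points of the ball, so each $T\in G(X)$ preserves being axial in both directions. By Lemma~\ref{lem:orbit}, $\Phi(b)-\Phi(a)$ is axial if and only if $b-a$ is.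

\emph{Axes go to axes.} With $a=0$ we find that $\Phi(e_\gamma)$ is a nonzero multiple of $e_{\sigma(\gamma)}$ for some $\sigma(\gamma)\in\Gamma$. For $\lambda\neq0$, the vector $\Phi(\lambda e_\gamma)$ is a nonzero multiple of some $e_\delta$, and $\Phi(\lambda e_\gamma)-\Phi(e_\gamma)$ is axial, which forces $\delta=\sigma(\gamma)$. So $\Phi(\lambda e_\gamma)=\rho_\gamma(\lambda)e_{\sigma(\gamma)}$, where $\rho_\gamma\colon\mathbb K\to\mathbb K$ is an isometry fixing $0$. By Example~\ref{ex:hilbert}, $\rho_\gamma$ is real-linear; being injective on a finite-dimensional space, it is bijective. The map $\sigma$ is injective: if $\gamma\neq\delta$, then $e_\gamma-e_\delta$ is not axial, so $\Phi(e_\gamma)-\Phi(e_\delta)$ is not axial, and $\sigma(\gamma)\ne\sigma(\delta)$.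

\emph{Distances to the axes determine the coordinates.} Fix $x\in X$ and $\gamma\in\Gamma$, and put $y=\Phi(x)$. The identity $\|x-\lambda e_\gamma\|=\|y-\Phi(\lambda e_\gamma)\|$ reads
\[
\|x\|-|x_\gamma|+|x_\gamma-\lambda|=\|y\|-|y_{\sigma(\gamma)}|+|y_{\sigma(\gamma)}-\rho_\gamma(\lambda)|\qquad(\lambda\in\mathbb K).
\]
The left side is minimal only at $\lambda=x_\gamma$ and the right side only at $\lambda=\rho_\gamma^{-1}(y_{\sigma(\gamma)})$. Hence $y_{\sigma(\gamma)}=\rho_\gamma(x_\gamma)$. As $\sigma$ is injective, $\sum_{\delta\in\sigma(\Gamma)}|y_\delta|=\sum_\gamma|x_\gamma|=\|x\|=\|y\|$, so $y_\delta=0$ for $\delta\notin\sigma(\Gamma)$. Every coordinate of $\Phi(x)$ is a real-linear function of $x$, and $\Phi$ is real-linear.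
\end{proof}

\subsection{Cubes: the spaces $L^1(I^\kappa;\mathbb K)$}

Let $\kappa$ be an infinite cardinal, viewed as an index set. Give $I^\kappa$ the product $\sigma$-algebra, generated by the coordinate maps, and the product measure $m_\kappa$ of copies of $m$. Put $Z=L^1(m_\kappa;\mathbb K)$. For uncountable $\kappa$ we do not apply (Iso) to the whole cube; instead we use that two given functions involve only countably many coordinates, and we leave the remaining coordinates fixed.

\begin{lemma}\label{lem:cube}
Let $h,k\in Z\setminus\{0\}$ satisfy $\|h\|=\|k\|$, and suppose that both have full support or neither has. Then there is a surjective $\mathbb K$-linear isometry $T$ of $Z$ with $Th=k$.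
\end{lemma}

\begin{proof}
For $C\subset\kappa$ let $\pi_C\colon I^\kappa\to I^C$ be the projection. The sets $\pi_C^{-1}(B)$, with $C$ countable and $B\subset I^C$ Borel, form a $\sigma$-algebra that makes every coordinate map measurable, so every measurable set has this form. Apply this to the preimages under $h$ and $k$ of the sets of a countable base of $\mathbb K$, and let $C$ be a countably infinite set that contains all the countable index sets that occur. Then $h$ and $k$ are measurable for the $\sigma$-algebra generated by $\pi_C$, so $h=h_0\circ\pi_C$ and $k=k_0\circ\pi_C$ with $h_0,k_0$ Borel on $I^C$.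

Write $I^\kappa=I^C\times\Omega'$ with $\Omega'=I^{\kappa\setminus C}$ (one point if $C=\kappa$), and $m_\kappa=m_C\times m'$ accordingly. Since $m'$ is a probability measure, $h_0$ and $k_0$ have the same norms as $h$ and $k$, and their zero sets have the same measures. The space $I^C$ is compact metrizable and $m_C$ vanishes on points, so the proof of Lemma~\ref{lem:transitive} provides $\Omega_1,\Omega_2,\tilde h,\tilde k,\tau$ on $I^C$ as in Lemma~\ref{lem:weighted}, with $h_0=\tilde h\mathbf 1_A$, $k_0=\tilde k\mathbf 1_B$ and $\tau(A)=B$. The bijection $\tau\times\mathrm{id}\colon\Omega_1\times\Omega'\to\Omega_2\times\Omega'$ is measurable in both directions. It carries $|\tilde h\circ\pi_C|\,dm_\kappa$ to $|\tilde k\circ\pi_C|\,dm_\kappa$, because the image of the first measure agrees with the second on measurable rectangles, and finite measures on a product are determined by their values on rectangles. Lemma~\ref{lem:weighted}, applied to these product data and to the set $A\times\Omega'$, gives $T$ with $Th=k$.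
\end{proof}

Complex scalars need one more step. The proof of Lemma~\ref{lem:pq} uses the order of $\mathbb R$, and the formula $z\mapsto(z+\frac12|z|,z-\frac12|z|)$ is not isometric on $\mathbb C$: at $z=i$ the norm is $\frac12(|i+\frac12|+|i-\frac12|)=\frac{\sqrt5}2\neq1$. We therefore first replace $z$ by the family of its real projections $\operatorname{Re}(e^{-2\pi i\theta}z)$, $\theta\in I$, and bend each projection separately. For $z=|z|e^{i\alpha}$ the projection is $|z|\cos(2\pi\theta-\alpha)$. Consequently
\begin{equation}\label{eq:proj}
\int_0^1|\operatorname{Re}(e^{-2\pi i\theta}z)|\,d\theta=\frac{|z|}{2\pi}\int_0^{2\pi}|\cos s|\,ds=\frac2\pi|z|,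
\end{equation}
and for $z\neq0$ the projection vanishes for finitely many $\theta$ only. The construction below is the same for both fields.

\begin{proposition}\label{prop:cube}
$\mathcal{TL}(Z)$ contains a non-affine map.
\end{proposition}

\begin{proof}
\emph{The scalar curve.} Let $\varepsilon(\omega)=1$ for $0\le\omega<\frac12$ and $\varepsilon(\omega)=-1$ for $\frac12\le\omega\le1$, and put $\varphi_t(\omega)=t+\frac12\varepsilon(\omega)|t|$ for $t\in\mathbb R$. Lemma~\ref{lem:pq} with $\eta(t)=\frac12|t|$ says that $\int_I|\varphi_t-\varphi_s|\,d\omega=|t-s|$, and that $\varphi_t(\omega)\ne\varphi_s(\omega)$ for all $\omega$ if $s\neq t$. For $z\in\mathbb K$ and $(\theta,\omega)\in I^2$ put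
\[
\psi_z(\theta,\omega)=\tfrac\pi2\,\varphi_{\operatorname{Re}(e^{-2\pi i\theta}z)}(\omega).
\]
Then $\psi_0=0$. Integrating first in $\omega$ and then using \eqref{eq:proj},
\begin{equation}\label{eq:psi}
\int_{I^2}|\psi_z-\psi_w|\,d\theta\,d\omega=\frac\pi2\int_0^1|\operatorname{Re}(e^{-2\pi i\theta}(z-w))|\,d\theta=|z-w| .
\end{equation}
If $z\neq w$, the projections of $z$ and $w$ differ for all but finitely many $\theta$, so $\psi_z\neq\psi_w$ a.e.\ on $I^2$.

\emph{The map on functions.} For $f\in Z$ define $\Psi(f)(x,\theta,\omega)=\psi_{f(x)}(\theta,\omega)$ on $I^\kappa\times I^2$. This is measurable because $(z,\theta,\omega)\mapsto\psi_z(\theta,\omega)$ is Borel. Tonelli's theorem and \eqref{eq:psi} give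
\[
\|\Psi(f)-\Psi(g)\|=\int_{I^\kappa}|f(x)-g(x)|\,dm_\kappa(x)=\|f-g\|,
\]
so, as after \eqref{eq:iso}, $\Psi$ is a well-defined isometry of $Z$ into $L^1(I^\kappa\times I^2;\mathbb K)$ with $\Psi(0)=0$. The section of $\{\Psi(f)=\Psi(g)\}$ at $x$ is all of $I^2$ if $f(x)=g(x)$ and is null otherwise. So this set has measure $m_\kappa\{f=g\}$, and $\Psi(f)-\Psi(g)$ has full support exactly when $f-g$ does.

\emph{Return to $Z$.} Since $\kappa$ is infinite, adding two elements to the index set does not change its cardinality. Re-indexing the coordinates identifies $I^\kappa\times I^2$ with $I^\kappa$ by a measure-preserving bijection, measurable in both directions. It induces a surjective linear isometry $S\colon L^1(I^\kappa\times I^2;\mathbb K)\to Z$ that preserves full support in both directions. Let $\Phi=S\circ\Psi$. For $a\neq b$ in $Z$, Lemma~\ref{lem:cube} applies to $h=b-a$ and $k=\Phi(b)-\Phi(a)$, so $\Phi\in\mathcal{TL}(Z)$ by Lemma~\ref{lem:orbit}.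

\emph{$\Phi$ is not affine.} Since $\varphi_t+\varphi_{-t}=\varepsilon|t|$,
\[
\Psi(\mathbf 1)+\Psi(-\mathbf 1)=\tfrac\pi2\,\varepsilon(\omega)\,|\cos2\pi\theta|,
\]
which is nonzero a.e. As $S$ is linear and injective, $\Phi(\mathbf 1)+\Phi(-\mathbf 1)\neq0=2\Phi(0)$.
\end{proof}

\subsection{Decomposition and proof of Theorem~\ref{thm:C}}

The \emph{measure algebra} of a finite measure space is the Boolean algebra of measurable sets modulo null sets, with the induced measure. A measure-preserving Boolean isomorphism $A\mapsto A'$ between two measure algebras induces a surjective $\mathbb K$-linear isometry of the $L^1$-spaces: send $\sum c_i\mathbf 1_{A_i}$ to $\sum c_i\mathbf 1_{A_i'}$ and extend by density of simple functions. We use Maharam's theorem \cite{Maharam} (see also \cite[\S14]{Lacey}) in the following form: a finite measure space is, up to a null set, a disjoint union of countably many measurable sets, each of which is either an atom or has the measure algebra of $(I^\kappa,c\,m_\kappa)$ for some infinite cardinal $\kappa$ and some $c>0$. We call these sets the \emph{pieces}. An atomic piece has measure algebra $\{0,A\}$, so its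 $L^1$-space is $\mathbb K$. A piece of the second kind has $L^1$-space isometrically isomorphic to $L^1(m_\kappa;\mathbb K)$, through $f\mapsto cf$. It contains no atom, because for $m_\kappa(A)>0$ and a fixed index $i$ the function $s\mapsto m_\kappa(A\cap\{x_i\le s\})$ is continuous and goes from $0$ to $m_\kappa(A)$.

The measure $\mu$ in Theorem~\ref{thm:C} need not be finite or $\sigma$-finite. Integrable functions, however, live on $\sigma$-finite sets, and this allows a reduction to finite measures. For normed spaces $X_j$, let $(\bigoplus_jX_j)_1$ be the space of families $(x_j)$ with norm $\sum_j\|x_j\|<\infty$; for two spaces we write $Y\oplus_1Z$.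

\begin{lemma}\label{lem:sum}
Let $\mathcal E$ be a maximal family of measurable sets of finite positive measure whose pairwise intersections are null. Then every set of finite positive measure meets some $E\in\mathcal E$ in positive measure, and $f\mapsto(f|_E)_{E\in\mathcal E}$ is an isometric isomorphism of $L^1(\mu;\mathbb K)$ onto $\bigl(\bigoplus_{E\in\mathcal E}L^1(\mu|_E;\mathbb K)\bigr)_1$.
\end{lemma}

\begin{proof}
Such a family exists by Zorn's lemma, and the first assertion restates maximality. Let $f\in L^1(\mu;\mathbb K)$ and $S_n=\{|f|>1/n\}$, a set of finite measure. For each $j\ge1$, at most $j\mu(S_n)$ sets $E\in\mathcal E$ satisfy $\mu(E\cap S_n)>1/j$, because the sets $E\cap S_n$ are almost disjoint. So only countably many members $E_1,E_2,\dots$ of $\mathcal E$ meet $\{f\ne0\}=\bigcup_nS_n$ in positive measure. The set $S_n\setminus\bigcup_iE_i$ has finite measure and meets every member of $\mathcal E$ in a null set, so it is null by the first assertion. Hence $\|f\|=\sum_i\|f|_{E_i}\|=\sum_{E\in\mathcal E}\|f|_E\|$. For surjectivity, a family $(f_E)$ with $\sum_E\|f_E\|<\infty$ has countably many nonzero terms. Extend them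 by zero; their sum converges absolutely in $L^1(\mu;\mathbb K)$, and its restriction to each $E$ is $f_E$ because the members of $\mathcal E$ are almost disjoint.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Fix $\mathcal E$ as in Lemma~\ref{lem:sum} and decompose each $E\in\mathcal E$ by Maharam's theorem. Let $\Gamma_0$ be the set of all atomic pieces and let $J$ index the other pieces, with cardinals $\kappa_j$. Then $X$ is isometrically isomorphic to
\begin{equation}\label{eq:decomp}
\ell^1(\Gamma_0;\mathbb K)\oplus_1\Bigl(\bigoplus_{j\in J}L^1(m_{\kappa_j};\mathbb K)\Bigr)_1 .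
\end{equation}
Consider three conditions: (a) $J=\emptyset$; (b) $X$ is isometrically isomorphic to $\ell^1(\Gamma;\mathbb K)$ for some $\Gamma$; (c) every map in $\mathcal{TL}(X)$ is affine. By \eqref{eq:decomp}, (a) implies (b). By Proposition~\ref{prop:ellone}, (b) implies (c).

To see that (c) implies (a), suppose $J\neq\emptyset$. Single out one summand and write \eqref{eq:decomp} as $Y\oplus_1Z$ with $Z=L^1(m_\kappa;\mathbb K)$, $\kappa$ infinite. Let $\Phi\in\mathcal{TL}(Z)$ be the non-affine map of Proposition~\ref{prop:cube}, and consider $\mathrm{id}_Y\oplus\Phi\colon(y,z)\mapsto(y,\Phi(z))$. On two points $(y,a)$ and $(y',b)$ it agrees with $\mathrm{id}_Y\oplus\Phi_{a,b}$, which is a surjective isometry of $Y\oplus_1Z$ because the distance is the sum of the distances in $Y$ and in $Z$. So $\mathrm{id}_Y\oplus\Phi\in\mathcal{TL}(Y\oplus_1Z)$, and it is not affine, since its restriction to $\{0\}\oplus Z$ is not. Thus (a), (b), (c) are equivalent, which proves the first assertion.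

For the last assertion it remains to show that $J\neq\emptyset$ if and only if some set of finite positive measure contains no atom; separability is not used in this step. If $J\neq\emptyset$, any piece of the second kind is such a set. Conversely, let $J=\emptyset$ and let $F$ have finite positive measure. By Lemma~\ref{lem:sum}, $\mu(F\cap E)>0$ for some $E\in\mathcal E$. Since $E$ is covered up to a null set by countably many atoms, $\mu(F\cap A)>0$ for some atom $A$. Then $F\cap A$ is an atom contained in $F$: if $B\subset F\cap A$ has positive measure, then $\mu(A\setminus B)=0$, and so $\mu((F\cap A)\setminus B)=0$.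
\end{proof}

\begin{thebibliography}{9}

\bibitem{Kechris}
Kechris, \emph{Classical Descriptive Set Theory}.

\bibitem{Lacey}
Lacey, \emph{The Isometric Theory of Classical Banach Spaces}.

\bibitem{Maharam}
D.~Maharam, Proc. Nat. Acad. Sci. USA \textbf{28} (1942).

\bibitem{Mori}
Michiya Mori, \emph{On 2-local nonlinear surjective isometries on normed spaces and C$^*$-algebras}, arXiv:1907.02172 (2019).

\end{thebibliography}
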